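# Exponential lower bounds for lower capacities, and the role of the upper variance

## 1. Sub-linear expectations and their capacities

Throughout, $\ln 0=-\infty$, and all $o(\cdot)$ are as $n\to\infty$ with every other parameter fixed.

**Definition 1 (test functions).** $C_{l,Lip}(\mathbb R^n)$ is the space of functions $\varphi$ on $\mathbb R^n$ with $|\varphi(x)-\varphi(y)|\le C(1+|x|^m+|y|^m)|x-y|$ for some $C>0$, $m\in\mathbb N$.

For example, $x\mapsto x^2$ belongs to $C_{l,Lip}(\mathbb R)$, because $|x^2-y^2|\le(|x|+|y|)|x-y|$. The exponential does not: with $y=0$ we would need $|e^x-1|\le C(1+|x|^m)|x|$ for all $x$, and this fails for large $x$. For a bounded variable the obstacle is harmless. If $|X|\le M$ and $c_M(y)=\max(-M,\min(M,y))$, then $e^X=e^{c_M(X)}$, and $y\mapsto e^{c_M(y)}$ is bounded and Lipschitz.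

**Definition 2 (sub-linear expectation space).** Let $\Omega$ be a set and $\mathscr H$ a linear space of real functions on $\Omega$ that contains the constants and contains $\varphi(X_1,\dots,X_n)$ whenever $X_1,\dots,X_n\in\mathscr H$ and $\varphi\in C_{l,Lip}(\mathbb R^n)$. A *sub-linear expectation* is a functional $\widehat{\mathbb E}:\mathscr H\to\mathbb R$ such that for $X,Y\in\mathscr H$:

- (a) $X\ge Y$ implies $\widehat{\mathbb E}[X]\ge\widehat{\mathbb E}[Y]$;
- (b) $\widehat{\mathbb E}[c]=c$ for constants $c$;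
- (c) $\widehat{\mathbb E}[X+Y]\le\widehat{\mathbb E}[X]+\widehat{\mathbb E}[Y]$;
- (d) $\widehat{\mathbb E}[\lambda X]=\lambda\widehat{\mathbb E}[X]$ for $\lambda\ge0$.

The triple $(\Omega,\mathscr H,\widehat{\mathbb E})$ is a *sub-linear expectation space*, and elements of $\mathscr H$ are called random variables. The *conjugate expectation* is $\widehat{\mathcal E}[X]=-\widehat{\mathbb E}[-X]$.

**Example 1 (one uncertain step).** For $q\in[0,1]$ put $L_q=(1-q)\delta_0+\frac q2(\delta_1+\delta_{-1})$, a symmetric law on $\{-1,0,1\}$ with variance $q$. Fix $q_*\in(0,1]$. On $\Omega=\{-1,0,1\}$, with $\mathscr H$ all functions, put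
$$G[\psi]=\max_{q_*\le q\le1}\int\psi\,dL_q .$$
The maximum exists because the integral is affine in $q$, and (a)–(d) are clear for a maximum of linear expectations. For $X(\omega)=\omega$ and $\widehat{\mathbb E}=G$ we get
$$\widehat{\mathbb E}[X]=\widehat{\mathcal E}[X]=0,\qquad \widehat{\mathbb E}[X^2]=1,\qquad\widehat{\mathcal E}[X^2]=q_*.$$
The mean is known and the variance is known only up to the interval $[q_*,1]$. An adversary picks $q$. In $\widehat{\mathbb E}$ the adversary maximizes, and in $\widehat{\mathcal E}$ the adversary minimizes.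

We shall use the following consequences of (a)–(d) all the time. First, $\widehat{\mathbb E}[c+U]=c+\widehat{\mathbb E}[U]$: "$\le$" is (c) with (b), and "$\ge$" follows from $\widehat{\mathbb E}[U]\le\widehat{\mathbb E}[c+U]+\widehat{\mathbb E}[-c]$. Consequently, if $c=\sup|U-V|<\infty$, then $U\le V+c$ and $V\le U+c$ give $|\widehat{\mathbb E}[U]-\widehat{\mathbb E}[V]|\le\sup|U-V|$. The functional $\widehat{\mathcal E}$ is also monotone, positively homogeneous and translation-equivariant. Finally,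
$$\widehat{\mathcal E}[U]+\widehat{\mathcal E}[V]\le\widehat{\mathcal E}[U+V]\le\widehat{\mathbb E}[U]+\widehat{\mathcal E}[V].\tag{1}$$
The left inequality is (c) applied to $-U,-V$. The right one is $\widehat{\mathbb E}[-V]\le\widehat{\mathbb E}[-U-V]+\widehat{\mathbb E}[U]$, rearranged. With $V=0$, (1) says $\widehat{\mathcal E}\le\widehat{\mathbb E}$.

**Definition 3 (capacities).** The *upper capacity* is $\mathbb V(A)=\inf\{\widehat{\mathbb E}[\xi]:I_A\le\xi,\ \xi\in\mathscr H\}$, and the *lower capacity* is $\mathcal V(A)=1-\mathbb V(A^c)$.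

In Example 1 indicators lie in $\mathscr H$, so $\mathbb V(A)=\max_qL_q(A)$ and $\mathcal V(A)=\min_qL_q(A)$. Thus $\mathbb V(X=1)=\frac12$ and $\mathcal V(X=1)=\frac{q_*}2$, while $\mathbb V(X=0)=1-q_*$ and $\mathcal V(X=0)=0$. When $I_A\notin\mathscr H$, one works with variables squeezing $I_A$:
$$\zeta,\zeta'\in\mathscr H,\ \ \zeta\le I_A\le\zeta'\quad\Longrightarrow\quad\widehat{\mathcal E}[\zeta]\le\mathcal V(A)\le\widehat{\mathcal E}[\zeta'].\tag{2}$$
Indeed $1-\zeta\ge I_{A^c}$ gives $\mathbb V(A^c)\le\widehat{\mathbb E}[1-\zeta]=1-\widehat{\mathcal E}[\zeta]$. Conversely, every $\xi\in\mathscr H$ with $\xi\ge I_{A^c}$ satisfies $\xi\ge1-\zeta'$, so $\widehat{\mathbb E}[\xi]\ge1-\widehat{\mathcal E}[\zeta']$. Taking the infimum, $\mathbb V(A^c)\ge1-\widehat{\mathcal E}[\zeta']$.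

## 2. Independence as an adaptive adversary

**Definition 4 (independence).** A random vector $Y=(Y_1,\dots,Y_m)$ is *independent of* $X=(X_1,\dots,X_n)$ if
$$\widehat{\mathbb E}[\varphi(X,Y)]=\widehat{\mathbb E}\big[\widehat{\mathbb E}[\varphi(x,Y)]\big|_{x=X}\big]\qquad\text{for all }\varphi\in C_{l,Lip}(\mathbb R^{n+m}).$$
Variables $X_1,\dots,X_k$ are *independent* if $X_i$ is independent of $(X_1,\dots,X_{i-1})$ for $i=2,\dots,k$.

**Example 2 (the row model).** Let $\Omega=\{-1,0,1\}^k$ with coordinates $X_1,\dots,X_k$, let $\mathscr H$ be all functions, and let $\mathcal Q$ be the set of probabilities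
$$P(\omega)=\prod_{i=1}^k\mu_i(\omega_1,\dots,\omega_{i-1};\omega_i),\qquad \mu_i(\omega_1,\dots,\omega_{i-1};\cdot)\in\{L_q:q_*\le q\le1\}.$$
Put $\widehat{\mathbb E}[\xi]=\sup_{P\in\mathcal Q}E_P[\xi]$. The adversary sees the past and then chooses the variance of the next step. We claim that $\widehat{\mathbb E}[\psi(X_i)]=G[\psi]$ for every $i$, so that the variables are identically distributed, and that $X_1,\dots,X_k$ are independent.

*The one-coordinate law.* Under any $P\in\mathcal Q$ the conditional law of $X_i$ given the past is some $L_q$ with $q\in[q_*,1]$, so $E_P[\psi(X_i)]\le G[\psi]$. Choosing all kernels equal to a maximizing $L_q$ gives equality.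

*Independence.* Let $\varphi=\varphi(x_1,\dots,x_i)$ and $h(x)=G[\varphi(x,\cdot)]=\widehat{\mathbb E}[\varphi(x,X_i)]$ for $x=(x_1,\dots,x_{i-1})$. For each $P$, conditioning on the past gives $E_P[\varphi(X_1,\dots,X_i)]\le E_P[h(X_1,\dots,X_{i-1})]\le\widehat{\mathbb E}[h(X_1,\dots,X_{i-1})]$. Conversely, given $P$, replace its $i$-th kernel, at each past $x$, by an $L_q$ that attains $G[\varphi(x,\cdot)]$. The law of $(X_1,\dots,X_{i-1})$ does not change, and the new expectation of $\varphi$ is $E_P[h]$. Hence $\widehat{\mathbb E}[\varphi]\ge\widehat{\mathbb E}[h]$, and the two are equal.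

The relation depends on the order. Take $k=2$ and $\varphi(x,y)=xy^2$. Since $\widehat{\mathbb E}[xX_2^2]=x$ for $x\ge0$ and $=q_*x$ for $x<0$, we get
$$\widehat{\mathbb E}[X_1X_2^2]=\max_q\Big(\frac q2-\frac q2q_*\Big)=\frac{1-q_*}2.$$
If $X_1$ were independent of $X_2$, the value would be $\widehat{\mathbb E}\big[\widehat{\mathbb E}[X_1y^2]|_{y=X_2}\big]=0$. So for $q_*<1$, $X_2$ is independent of $X_1$ but not conversely.

## 3. Is the lower variance enough?

The following problem comes from Li-Xin Zhang, "On the laws of the iterated logarithm under the sub-linear expectations without the assumption on the continuity of capacities", arXiv:2109.13083 (2021).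

**Problem (prove or disprove).** Let $\{X_{n,i};\,i=1,\dots,k_n\}$ be an array of random variables in $(\Omega,\mathscr H,\widehat{\mathbb E})$, independent within each row, with $\underline s_n^2=\sum_{i=1}^{k_n}\widehat{\mathcal E}[X_{n,i}^2]$. Let $x_n>0$, $x_n\to\infty$, $x_n/\underline s_n\to0$. Suppose
$$\frac{\sum_{i=1}^{k_n}|\widehat{\mathbb E}[X_{n,i}]|}{\underline s_nx_n}\to0,\qquad\frac{\sum_{i=1}^{k_n}|\widehat{\mathcal E}[X_{n,i}]|}{\underline s_nx_n}\to0,$$
and that for some $\alpha>0$ we have $|X_{n,i}|\le\alpha\underline s_n/x_n$ for $i=1,\dots,k_n$. Then for any $\gamma>0$ there is a (small enough) constant $\pi(\gamma)>0$ such that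
$$\liminf_{n\to\infty}x_n^{-2}\ln\mathcal V\Big(\sum_{i=1}^{k_n}X_{n,i}\ge z\underline s_nx_n\Big)\ge-\frac{z^2}2(1+\gamma)\qquad\text{for all }0<z\alpha\le\pi(\gamma).$$

In plain words: the adversary must spend at least the variance $\underline s_n^2$ and has essentially no drift. Can the adversary make the event "$S\ge z\underline s_nx_n$" much rarer than a Gaussian of variance $\underline s_n^2$ would? The natural guess is no, since more variance should only help to reach a high level. We write $\overline s_n^2=\sum_{i\le k_n}\widehat{\mathbb E}[X_{n,i}^2]\ge\underline s_n^2$, assume $\underline s_n>0$, and put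
$$R=\limsup_{n\to\infty}x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)\in[0,\infty].$$

**One and two steps by hand.** In the row model with $k=1$ we have $\mathcal V(X_1\ge1)=q_*/2$: the adversary uses the smallest variance. Now let $k=2$, $q_*\le\frac12$, and consider $\{X_1+X_2\ge1\}$. If $X_1=1$, success means $X_2\ge0$, of probability $1-\frac q2$; the minimum is $\frac12$, at $q=1$. If $X_1=0$, success means $X_2=1$; the minimum is $\frac{q_*}2$, at $q=q_*$. If $X_1=-1$, success is impossible. With $L_q$ for the first step, the best value is $\frac q2\cdot\frac12+(1-q)\frac{q_*}2=\frac{q_*}2+q\big(\frac14-\frac{q_*}2\big)$, which is smallest at $q=q_*$: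
$$\mathcal V(X_1+X_2\ge1)=\tfrac34q_*-\tfrac12q_*^2 .$$
With two i.i.d. $L_{q_*}$ steps the probability is $\frac{q_*}2(1-\frac{q_*}2)+(1-q_*)\frac{q_*}2=q_*-\frac34q_*^2$, which is larger by $\frac14(q_*-q_*^2)$. So the guess is wrong already here. *Below* the level the adversary uses the smallest variance. *Above* the level the adversary uses the largest variance, to shake the sum down again. With many steps and a huge variance available, this second phase turns out to be very effective.

**Theorem A (counterexample).** For every $R\in(0,\infty]$ there is an array with i.i.d. rows satisfying all hypotheses of the Problem with $\alpha=1$, $x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)\to R$, $\widehat{\mathbb E}[X_{n,i}]=\widehat{\mathcal E}[X_{n,i}]=0$, $\widehat{\mathcal E}[X_{n,i}^2]>0$, and for every $z>0$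
$$\limsup_nx_n^{-2}\ln\mathcal V\Big(\sum_iX_{n,i}\ge z\underline s_nx_n\Big)\le-\frac{z^2}2-\frac R2.$$
Consequently, for every $\gamma>0$ no $\pi(\gamma)>0$ as in the Problem exists for this array. If $R=\infty$, the inequality of the Problem fails for all $z>0$. If $R<\infty$, it fails for all $0<z<\sqrt{R/\gamma}$, hence for some $z$ with $0<z\alpha\le\pi$, whatever $\pi>0$ is.

So the statement in the Problem is false. What is missing is control of $\overline s_n$, and only on a logarithmic scale: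

**Theorem B (corrected theorem).** For every $\gamma>0$ there is $\pi(\gamma)>0$, depending only on $\gamma$, such that every array satisfying the hypotheses of the Problem with $R<\infty$ satisfies
$$\liminf_nx_n^{-2}\ln\mathcal V\Big(\sum_iX_{n,i}\ge z\underline s_nx_n\Big)\ge-\frac{z^2}2(1+\gamma)-\frac R2\qquad\text{for all }0<z\alpha\le\pi(\gamma).$$
In particular the conclusion asserted in the Problem holds whenever $\ln(\overline s_n^2/\underline s_n^2)=o(x_n^2)$, for example when $\overline s_n/\underline s_n$ is bounded.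

**Theorem C (upper bound).** Under the hypotheses of the Problem, for all $z>0$,
$$\limsup_nx_n^{-2}\ln\mathcal V\Big(\sum_iX_{n,i}\ge z\underline s_nx_n\Big)\le-\frac{z^2}2\big(2-e^{z\alpha}\big).$$

**Corollary D (sharpness).** Consider arrays satisfying the hypotheses of the Problem.

1. If $\max_i\sup|X_{n,i}|=o(\underline s_n/x_n)$ and $R=0$, then $\lim_nx_n^{-2}\ln\mathcal V(\sum_iX_{n,i}\ge z\underline s_nx_n)$ exists and equals $-z^2/2$ for every $z>0$.
2. For $0<R<\infty$ the array of Theorem A has limit exactly $-\frac{z^2+R}2$ for every $z>0$. So the term $-R/2$ in Theorem B cannot be improved, and the condition $R=0$ cannot be replaced by $R\le\rho$ for any $\rho>0$.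

## 4. Shaking the walk down: proof of Theorem A

**Step 1: the array.** We put row models with very small $q_*$ next to each other. Let $x_n=n^{1/4}$; let $q_n=e^{-Rx_n^2}$ if $R<\infty$ and $q_n=e^{-n}$ if $R=\infty$; let $k_n=\lceil n/q_n\rceil$, so that $n\le k_nq_n\le n+1$. Let $\Omega=\prod_{n\ge1}\{-1,0,1\}^{k_n}$ with coordinates $X_{n,i}$, and let $\mathscr H$ be the set of functions depending on finitely many coordinates. These functions take finitely many values. They form a linear space that contains the constants and is closed under all $\varphi$. Let $\mathcal Q_n$ be the set $\mathcal Q$ of Example 2 with $k=k_n$, $q_*=q_n$. Put $\mathcal P=\{\bigotimes_nP_n:P_n\in\mathcal Q_n\}$ and $\widehat{\mathbb E}[\xi]=\sup_{P\in\mathcal P}E_P[\xi]$. As a supremum of linear expectations of bounded functions this satisfies (a)–(d).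

If $\xi$ depends only on row $n$, then $E_P[\xi]=E_{P_n}[\xi]$, so $\widehat{\mathbb E}[\xi]$ is the value in the $n$-th row model. By Example 2, each row is independent and identically distributed. If an event $A$ depends on one row only, then $I_A\in\mathscr H$, hence $\mathbb V(A)=\sup_PP(A)$ and
$$\mathcal V(A)=\inf_{P\in\mathcal P}P(A).\tag{3}$$

**Step 2: the hypotheses hold.** By Example 1, $\widehat{\mathbb E}[X_{n,i}]=\widehat{\mathcal E}[X_{n,i}]=0$, $\widehat{\mathcal E}[X_{n,i}^2]=q_n>0$, $\widehat{\mathbb E}[X_{n,i}^2]=1$. So $\underline s_n^2=k_nq_n\in[n,n+1]$ and $\overline s_n^2=k_n$. Then $x_n\to\infty$, $x_n/\underline s_n\le n^{-1/4}\to0$, and $|X_{n,i}|\le1\le n^{1/4}\le\underline s_n/x_n$, so $\alpha=1$ is allowed. Finally $x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)=x_n^{-2}\ln(1/q_n)$ equals $R$ if $R<\infty$, and $\sqrt n\to\infty$ if $R=\infty$.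

**Step 3: the adversary's strategy.** By (3), any single strategy gives an upper bound for $\mathcal V$. Fix $n$ and $z>0$, drop $n$, and write $s=\underline s_n$, $q=q_n$, $S_i=X_1+\dots+X_i$, $b=zsx$, $\beta=\lceil b\rceil\ge1$. As $S_k$ is an integer, $\{S_k\ge b\}=\{S_k\ge\beta\}$. Following the two-step computation, let $P\in\mathcal P$ use in this row the law $L_q$ for $X_i$ if $S_{i-1}\le\beta-1$, and $L_1$ (a fair $\pm1$ step) if $S_{i-1}\ge\beta$. Then $\mathcal V(S_k\ge b)\le P(S_k\ge\beta)$.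

**Step 4: decomposition at the last visit below the level.** We now write $P(S_k\ge\beta)$ as an exact sum. On $\{S_k\ge\beta\}$ let $j\in\{1,\dots,k\}$ be the last index with $S_{j-1}\le\beta-1$; it exists since $S_0=0\le\beta-1$. By the choice of $j$ (and by $S_k\ge\beta$ when $j=k$), $S_i\ge\beta$ for $j\le i\le k$. A step has size at most 1, so $S_{j-1}=\beta-1$ and $X_j=1$. Given $S_{j-1}=\beta-1$, the step $X_j$ has law $L_q$ and equals $1$ with probability $q/2$. After that the walk sits at $\beta$ and makes fair $\pm1$ steps as long as it stays at or above $\beta$. So, with $W$ a simple symmetric random walk from $0$,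
$$P(S_k\ge\beta)=\sum_{j=1}^kP(S_{j-1}=\beta-1)\,\frac q2\,\rho_{k-j},\qquad\rho_N=\Pr\Big(\min_{i\le N}W_i\ge0\Big).$$

**Step 5: survival is unlikely.** We bound $\rho_N$. By symmetry $\rho_N=\Pr(\max_{i\le N}W_i<1)$. The reflection principle gives
$$\Pr\Big(\max_{i\le N}W_i\ge1\Big)=\Pr(W_N\ge1)+\Pr(W_N>1)=\Pr(W_N\ge1)+\Pr(W_N<-1),$$
hence $\rho_N=\Pr(-1\le W_N<1)$. If $N=2l$, this is $\Pr(W_N=0)=\binom{2l}l4^{-l}=\prod_{j\le l}\frac{2j-1}{2j}$. Since $(2j)^2\ge(2j-1)(2j+1)$,
$$\Big(\binom{2l}l4^{-l}\Big)^2=\prod_{j\le l}\frac{(2j-1)^2}{(2j)^2}\le\prod_{j\le l}\frac{2j-1}{2j+1}=\frac1{2l+1},$$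
so $\rho_N\le(N+1)^{-1/2}$. If $N=2l-1$, it is $\Pr(W_N=-1)=\binom{2l-1}l2^{-(2l-1)}=\binom{2l}l4^{-l}\le(2l+1)^{-1/2}=(N+2)^{-1/2}$. In both cases $\rho_N\le(N+1)^{-1/2}$, and $\sum_{N=0}^{k-1}\rho_N\le\int_0^ku^{-1/2}du=2\sqrt k$. Bounding each $P(S_{j-1}=\beta-1)$ by $P(\max_{0\le i\le k}S_i\ge\beta-1)$ in Step 4, we obtain
$$\mathcal V(S_k\ge b)\le q\sqrt k\;P\Big(\max_{0\le i\le k}S_i\ge\beta-1\Big).\tag{4}$$

The prefactor is $q\sqrt k=\sqrt q\sqrt{kq}\le\sqrt{(n+1)q_n}$. For $R=\infty$ we are done already: bounding the probability in (4) by $1$ gives $x_n^{-2}\ln\mathcal V\le\frac1{2\sqrt n}(\ln(n+1)-n)\to-\infty$ for every $z>0$. This disproves the statement in the Problem.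

**Step 6: reaching the level costs $z^2/2$.** For finite $R$ we also need the second factor in (4). Until it first reaches $\beta-1$, the walk uses only $L_q$. So that factor equals the probability that a walk $T$ with i.i.d. $L_q$ steps reaches $\beta-1$ by time $k$. For $t>0$, $e^{tT_i}$ is a nonnegative submartingale. Doob's inequality $\Pr(\max_{i\le k}M_i\ge c)\le E[M_k]/c$ bounds the probability by
$$e^{-t(\beta-1)}\big(1+q(\cosh t-1)\big)^k\le\exp\big(-t(b-1)+s^2(\cosh t-1)\big),$$
where we used $\beta\ge b$ and $kq=s^2$. Take $t=zx/s\to0$. Then $tb=z^2x^2$ and $s^2(\cosh t-1)=\frac{s^2t^2}2(1+o(1))=\frac{z^2x^2}2(1+o(1))$, so the bound is $\exp(-\frac{z^2x^2}2(1+o(1))+o(1))$. Moreover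
$$x_n^{-2}\ln\sqrt{(n+1)q_n}=\frac{\ln(n+1)}{2\sqrt n}-\frac R2\to-\frac R2 .$$
With (4), the $\limsup$ is at most $-\frac{z^2}2-\frac R2$.

**Step 7: the consequences.** For $R<\infty$, $-\frac{z^2}2-\frac R2<-\frac{z^2}2(1+\gamma)$ exactly when $z^2<R/\gamma$. Since $\alpha=1$, every interval $0<z\alpha\le\pi$ contains such $z$. For $R=\infty$ every $z>0$ fails. This proves Theorem A. $\blacksquare$

## 5. Induction along a row, and the upper bound

From here on we fix an array satisfying the hypotheses, fix $n$ and drop it: $s=\underline s_n$, $\bar s=\overline s_n$, $x=x_n$, $k=k_n$,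
$$a=\frac{\alpha s}x,\quad\sigma_i^2=\widehat{\mathcal E}[X_i^2]\in[0,a^2],\quad\bar\sigma_i^2=\widehat{\mathbb E}[X_i^2],\quad\mu_i=\max\big(|\widehat{\mathbb E}[X_i]|,|\widehat{\mathcal E}[X_i]|\big)\le a,$$
$m=\sum_i\mu_i$, $S_i=X_1+\dots+X_i$, $S_0=0$, $S=S_k$. By hypothesis $m=o(sx)$. Put $M=ka$, so $|S_i|\le M$. If $f$ is Lipschitz on bounded sets, then $f(S_i)=f(c_M(S_i))\in\mathscr H$, because $f\circ c_M$ is bounded and Lipschitz. So $e^{tS}$, for instance, is a legitimate random variable.

The next lemma turns one-step inequalities into inequalities for $S$. It is the only place where independence enters.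

**Lemma 1.** Let $f_0,\dots,f_k:\mathbb R\to\mathbb R$ be Lipschitz on bounded sets, and let $\mathcal L$ be $\widehat{\mathbb E}$ or $\widehat{\mathcal E}$. If $\mathcal L[f_i(y+X_i)]\le f_{i-1}(y)$ for all $y\in\mathbb R$ and $1\le i\le k$, then $\mathcal L[f_k(S)]\le f_0(0)$. The same holds with both inequalities reversed.

*Proof.* Fix $i\ge2$. The function $\varphi(x_1,\dots,x_{i-1},w)=f_i\big(c_M(x_1+\dots+x_{i-1})+c_a(w)\big)$ is bounded and Lipschitz, and $\varphi(X_1,\dots,X_i)=f_i(S_i)$. Independence, applied to $\varphi$ when $\mathcal L=\widehat{\mathbb E}$ and to $-\varphi$ when $\mathcal L=\widehat{\mathcal E}$, gives $\mathcal L[f_i(S_i)]=\mathcal L[h_i(S_{i-1})]$ with $h_i(y)=\mathcal L[f_i(c_M(y)+X_i)]$. This $h_i$ is Lipschitz because $|\mathcal L[U]-\mathcal L[V]|\le\sup|U-V|$. As $|S_{i-1}|\le M$, the assumption gives $h_i(S_{i-1})\le f_{i-1}(S_{i-1})$ pointwise, so $\mathcal L[f_i(S_i)]\le\mathcal L[f_{i-1}(S_{i-1})]$. Going down from $i=k$ to $i=2$ we reach $\mathcal L[f_1(X_1)]$,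 which is at most $f_0(0)$ by the assumption with $i=1$, $y=0$. The reversed version is identical. $\square$

As an illustration, suppose all $\widehat{\mathbb E}[X_i]=\widehat{\mathcal E}[X_i]=0$. Then $\widehat{\mathbb E}[2yX_i]=0$ for both signs of $y$, so $\widehat{\mathbb E}[(y+X_i)^2]\le y^2+\bar\sigma_i^2$. Lemma 1 with $f_i(y)=y^2+\sum_{j>i}\bar\sigma_j^2$ yields $\widehat{\mathbb E}[S^2]\le\bar s^2$.

We shall also use
$$e^w\le1+w+\frac{w^2}2e^{|w|},\tag{5}$$
which follows from $e^w=1+w+w^2\int_0^1(1-r)e^{rw}\,dr$.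

**Proof of Theorem C.** The purpose is a Chernoff bound in which only $\underline s$ appears. Let $t=zx/s$ and $\ell=zsx$, so $ta=z\alpha$ and $t\ell=z^2x^2$. By (5), $e^{tX_i}\le1+tX_i+\frac{t^2}2e^{ta}X_i^2$, so by the right half of (1)
$$\widehat{\mathcal E}[e^{tX_i}]\le1+t\widehat{\mathbb E}[X_i]+\tfrac{t^2}2e^{z\alpha}\widehat{\mathcal E}[X_i^2]\le\exp\big(t\mu_i+\tfrac{t^2}2e^{z\alpha}\sigma_i^2\big).$$
Lemma 1 with $\mathcal L=\widehat{\mathcal E}$ and $f_i(y)=e^{ty}\exp\sum_{j>i}(t\mu_j+\frac{t^2}2e^{z\alpha}\sigma_j^2)$ gives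
$$\widehat{\mathcal E}[e^{tS}]\le\exp\big(tm+\tfrac{t^2}2e^{z\alpha}s^2\big)=\exp\big(o(x^2)+\tfrac{z^2x^2}2e^{z\alpha}\big),$$
because $tm=zxm/s=o(x^2)$. Since $I_{\{S\ge\ell\}}\le e^{t(S-\ell)}\in\mathscr H$, (2) yields
$$\mathcal V(S\ge\ell)\le e^{-t\ell}\,\widehat{\mathcal E}[e^{tS}]\le\exp\big(-z^2x^2+\tfrac{z^2x^2}2e^{z\alpha}+o(x^2)\big).\qquad\blacksquare$$

## 6. Why $e^{tS}$ is the wrong test function for the lower bound

For a lower bound on $\mathcal V(S\ge\ell)$ one has to bound $\widehat{\mathcal E}[\eta(S)]$ from below, where $\eta$ vanishes below $\ell$. The natural plan is: bound $\widehat{\mathcal E}[e^{tS}]$ from below, throw away the part where $S$ is small, and use Hölder's inequality to strip off the exponential factor. Here is the form of Hölder's inequality that is available.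

**Lemma 2.** Let $p>1$, $p'=p/(p-1)$. Let $W=w(S)$ with $w:\mathbb R\to(0,\infty)$ Lipschitz on bounded sets, and let $\eta$ be Lipschitz on bounded sets with values in $[0,1]$. Then
$$\widehat{\mathcal E}[\eta(S)W]\le\big(\widehat{\mathbb E}[W^p]\big)^{1/p}\big(\widehat{\mathcal E}[\eta(S)^{p'}]\big)^{1/p'}.$$

*Proof.* On $[-M,M]$ the function $w$ takes values in a compact subset of $(0,\infty)$. So $W^p$, $\eta(S)^{p'}$ and $\eta(S)W$ are in $\mathscr H$, and $A=\widehat{\mathbb E}[W^p]>0$. Put $B=\widehat{\mathcal E}[\eta(S)^{p'}]\ge0$. For $c>0$, Young's inequality applied to $(cW)(c^{-1}\eta(S))$ gives $\eta(S)W\le\frac{c^p}pW^p+\frac{c^{-p'}}{p'}\eta(S)^{p'}$. By the right half of (1), $\widehat{\mathcal E}[\eta(S)W]\le\frac{c^p}pA+\frac{c^{-p'}}{p'}B$. If $B=0$, let $c\to0$. If $B>0$, take $c=(B/A)^{1/(pp')}$. Then $c^pA=(B/A)^{1/p'}A=A^{1/p}B^{1/p'}$ and $c^{-p'}B=(B/A)^{-1/p}B=A^{1/p}B^{1/p'}$, and $\frac1p+\frac1{p'}=1$. $\square$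

Note the mixture: one factor is an *upper* expectation, and it sees $\bar s$.

Now try the plan on an array for which Theorem B says the conclusion is true. Take rows as in Section 4 with $x_n=n^{1/4}$, but with $q_n=q_*\in(0,1)$ constant and $k_n=\lceil n/q_*\rceil$. Then $\rho:=\bar s^2/s^2=1/q_*$ is a constant, and $R=0$. Since $\int e^{tw}\,dL_q(w)=1+q(\cosh t-1)$, Lemma 1 (in both directions) gives exactly
$$\widehat{\mathcal E}[e^{tS}]=\big(1+q_*(\cosh t-1)\big)^k,\qquad\widehat{\mathbb E}[e^{tS}]=(\cosh t)^k .$$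
With $t=\tau x/s\to0$ these are $\exp(\frac{\tau^2x^2}2(1+o(1)))$ and $\exp(\frac{\rho\tau^2x^2}2(1+o(1)))$. Let $\eta$ rise from $0$ at $\ell=zsx$ to $1$ at $(1+\varepsilon)\ell$. From $e^{tS}\le e^{t(1+\varepsilon)\ell}+\eta(S)e^{tS}$ we retain the main term only if $\tau^2/2>(1+\varepsilon)z\tau$, in particular only if $\tau>2z$. Then Lemma 2 gives
$$x^{-2}\ln\widehat{\mathcal E}[\eta(S)^{p'}]\ge-\frac p{p-1}\cdot\frac{\tau^2}2(p\rho-1)+o(1).$$
Since $\rho\ge1$ we have $\frac{p\rho-1}{p-1}\ge\rho$. Hence for all admissible $p,\tau$ the right-hand side is below $-2\rho z^2+o(1)$. The factor $\rho$ is fatal. It comes from $\widehat{\mathbb E}[e^{ptS}]$: above the level $\ell$ the exponential keeps growing, and the adversary of the *upper* expectation converts the variance $\bar s^2$ into an exponent $\bar s^2x^2/s^2$.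

A test function that grows more slowly above the level would make this factor cheaper. How slow may the growth be? In one step with zero means, $\widehat{\mathcal E}$ of the second-order term $\frac12v''(y)X_i^2$ equals $\frac12v''(y)\sigma_i^2$ if $v''(y)\ge0$, but $-\frac12|v''(y)|\bar\sigma_i^2$ if $v''(y)<0$. To see only the lower variances, the test function must be *convex*. A bounded convex function on $\mathbb R$ is constant, so the best one can hope for is linear growth. This dictates the choice below: a $C^2$ convex function $g$ that is exponential below a level and linear above it. The price becomes $(\widehat{\mathbb E}[|S|^p])^{1/p}$, of order $\bar s$ up to factors $e^{o(x^2)}$. Relative to $s$ it is $\bar s/s$, whose logarithm divided by $x^2$ has limsup $R/2$. That is the loss in Theorem B.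

## 7. An exponential-to-linear test function: proof of Theorem B

**Step 0: constants.** We fix all parameters so that $\pi(\gamma)$ depends on $\gamma$ only. Let $Z$ be standard normal on an auxiliary probability space, with $E$, $P$ denoting its expectation and probability. Put
$$\kappa(r)=E[Z^2e^{r|Z|}],\qquad\theta^2(r)=e^{-r}/\kappa(r)\qquad(r\ge0).$$
By dominated convergence $\kappa$ is continuous. It is increasing with $\kappa(0)=1$, so $\theta^2$ is continuous and decreasing with $\theta^2(0)=1$. Given $\gamma$, choose $\varepsilon>0$ with $(1+2\varepsilon)^2\le(1+\gamma)^{1/2}$, and $r_0\in(0,\frac12]$ with $\theta^2(r_0)\ge\max\{(1+\gamma)^{-1/2},\frac23\}$. Put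
$$\pi(\gamma)=\frac{\varepsilon r_0}{(1+2\varepsilon)^2}.$$
Let $0<z\alpha\le\pi(\gamma)$ and set
$$K=\frac{z(1+2\varepsilon)^2}\varepsilon,\quad\lambda=\frac{Kx}s,\quad\ell=zsx,\quad b=(1+2\varepsilon)\ell .$$
Then $\lambda a=K\alpha\le r_0\le\frac12$. Put $\theta^2=\theta^2(K\alpha)\in[\theta^2(r_0),1]$; it does not depend on $n$. The number $\lambda$ will be the rate of the exponential part. It is taken large ($K$ contains $1/\varepsilon$) so that the part of $g$ lying $\varepsilon\ell$ below $b$ is negligible. The number $\theta<1$ absorbs the error in comparing $X_i$ with a Gaussian. It is close to $1$ because $\lambda a$ is small, and that is what the smallness of $z\alpha$ is for.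

**Step 1: the function $g$.** With $u=\lambda(y-b)$ let $g(y)=2u^++e^{-|u|}$. So $g=e^u$ for $u\le0$ and $g=2u+e^{-u}$ for $u\ge0$. Then $g'=\lambda e^u$ for $u\le0$, $g'=\lambda(2-e^{-u})$ for $u\ge0$, and $g''=\lambda^2e^{-|u|}$. The pieces fit at $u=0$ up to second order, so $g\in C^2$. We have
$$0\le g'\le\lambda g,\qquad0<e^{-\lambda|w|}g''(y)\le g''(y+w)\le e^{\lambda|w|}g''(y).\tag{6}$$
The first claim is an equality for $u\le0$. For $u\ge0$ it reads $2-e^{-u}\le2u+e^{-u}$, that is, $1-e^{-u}\le u$. The second is the triangle inequality $\big||u+\lambda w|-|u|\big|\le\lambda|w|$. Moreover $g$ is increasing, $g\ge1$ on $[b,\infty)$, $g(y)=e^{-\lambda(b-y)}$ for $y\le b$, and $g(y)\le1+2\lambda y^+$: for $y\le b$ we have $g\le1$, and for $y\ge b>0$ we have $g(y)\le2\lambda(y-b)+1$.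

**Step 2: Gaussian comparison, $\widehat{\mathcal E}[g(S)]\ge e^{-2\lambda m}E[g(\theta sZ)]$.** We replace the $X_i$ one after the other by Gaussians of variance $\theta^2\sigma_i^2$. Let $\tau_i=\sum_{j>i}\sigma_j^2$, so $\tau_0=s^2$ and $\tau_k=0$, and
$$v_i(y)=E\big[g(y+\theta\sqrt{\tau_i}\,Z)\big].$$
As $g',g''$ are bounded, we may differentiate twice under $E$; so $v_i\in C^2$, and averaging (6) shows that $v_i$ satisfies (6) with the same $\lambda$. Also $v_i>0$ and $v_k=g$. Since $\tau_{i-1}=\tau_i+\sigma_i^2$, the additivity of independent Gaussians and Jensen's inequality ($v_i$ is convex) give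
$$v_{i-1}(y)=E[v_i(y+\theta\sigma_iZ)]\ge v_i(y).$$
From $v_i(y+w)=v_i(y)+v_i'(y)w+w^2\int_0^1(1-r)v_i''(y+rw)\,dr$ and (6),
$$\tfrac12e^{-\lambda|w|}w^2v_i''(y)\le v_i(y+w)-v_i(y)-v_i'(y)w\le\tfrac12e^{\lambda|w|}w^2v_i''(y).\tag{7}$$

*The Gaussian step.* Put $w=\theta\sigma_iZ$ in the upper half of (7) and take $E$. The linear term vanishes, and $\theta\sigma_i\le a$ gives $E[Z^2e^{\lambda\theta\sigma_i|Z|}]\le\kappa(\lambda a)$. Since $\lambda a=K\alpha$, the choice of $\theta$ says $\theta^2\kappa(\lambda a)=e^{-\lambda a}$. Hence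
$$v_{i-1}(y)\le v_i(y)+\tfrac12\theta^2\sigma_i^2\kappa(\lambda a)v_i''(y)=v_i(y)+\tfrac12e^{-\lambda a}\sigma_i^2v_i''(y).$$

*The step $X_i$.* Put $w=X_i$ in the lower half of (7) and use $|X_i|\le a$: $v_i(y+X_i)\ge v_i(y)+v_i'(y)X_i+\frac12e^{-\lambda a}v_i''(y)X_i^2$. By the left half of (1), positive homogeneity (here $v_i'\ge0$ and $v_i''\ge0$ are used) and $v_i'\le\lambda v_i$,
$$\begin{aligned}\widehat{\mathcal E}[v_i(y+X_i)]&\ge v_i(y)+v_i'(y)\widehat{\mathcal E}[X_i]+\tfrac12e^{-\lambda a}\sigma_i^2v_i''(y)\\&\ge v_i(y)-\lambda\mu_iv_i(y)+\tfrac12e^{-\lambda a}\sigma_i^2v_i''(y)\\&\ge v_{i-1}(y)-\lambda\mu_iv_i(y)\ge(1-\lambda\mu_i)v_{i-1}(y).\end{aligned}$$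
The third line uses the Gaussian step and then $v_i\le v_{i-1}$.

*Induction.* We have $0\le\lambda\mu_i\le\lambda a\le\frac12$, and $1-u\ge e^{-2u}$ on $[0,\frac12]$, because $1-u-e^{-2u}$ is concave, vanishes at $0$ and is positive at $\frac12$. So $\widehat{\mathcal E}[v_i(y+X_i)]\ge e^{-2\lambda\mu_i}v_{i-1}(y)$. Apply the reversed version of Lemma 1 with $\mathcal L=\widehat{\mathcal E}$ to $f_i=e^{2\lambda\sum_{j\le i}\mu_j}v_i$. It gives $e^{2\lambda m}\widehat{\mathcal E}[g(S)]\ge v_0(0)=E[g(\theta sZ)]$, as claimed.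

*Size.* Since $g\ge1$ on $[b,\infty)$, $E[g(\theta sZ)]\ge P(Z\ge h)$ with $h=b/(\theta s)=(1+2\varepsilon)zx/\theta$. The density of $Z$ on $[h,h+1]$ is at least $(2\pi)^{-1/2}e^{-(h+1)^2/2}$ (here $\pi$ is the number), so $P(Z\ge h)\ge e^{-\frac{h^2}2(1+o(1))}$. With
$$D=\frac{(1+2\varepsilon)^2z^2}{2\theta^2}$$
we have $h^2/2=Dx^2$. Also $\lambda m=Kxm/s=o(x^2)$. Therefore
$$\widehat{\mathcal E}[g(S)]\ge e^{-x^2(D+o(1))}.\tag{8}$$

**Step 3: cutting off below the level.** We replace $g(S)$ by something supported on $\{S>\ell\}$. Let $\eta(y)=\max\{0,\min\{1,(y-\ell)/(\varepsilon\ell)\}\}$ and $Y=1+2\lambda|S|$. If $S\le(1+\varepsilon)\ell$, then $g(S)\le g((1+\varepsilon)\ell)=e^{-\lambda\varepsilon\ell}$. Otherwise $\eta(S)=1$ and $g(S)\le Y$. So always $g(S)\le e^{-\lambda\varepsilon\ell}+\eta(S)Y$. Here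
$$\lambda\varepsilon\ell=\frac{Kx}s\,\varepsilon zsx=K\varepsilon zx^2=(1+2\varepsilon)^2z^2x^2=2\theta^2Dx^2,\qquad2\theta^2\ge\tfrac43>1 .$$
So the discarded term is at most $e^{-\frac43Dx^2}$, negligible against (8), and
$$\widehat{\mathcal E}[\eta(S)Y]\ge\widehat{\mathcal E}[g(S)]-e^{-2\theta^2Dx^2}\ge e^{-x^2(D+o(1))}.\tag{9}$$

**Step 4: the linear factor costs only $\bar s/s$.** We bound the moments of $Y$ under $\widehat{\mathbb E}$. Let $t=1/\bar s$. By (5), sub-additivity, and $\widehat{\mathbb E}[-X_i]=-\widehat{\mathcal E}[X_i]\le\mu_i$,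
$$\widehat{\mathbb E}[e^{\pm tX_i}]\le1+t\mu_i+\tfrac{t^2}2e^{ta}\bar\sigma_i^2\le\exp\big(t\mu_i+\tfrac{t^2}2e^{ta}\bar\sigma_i^2\big).$$
Lemma 1 with $\mathcal L=\widehat{\mathbb E}$ and $f_i(y)=e^{\pm ty}\exp\sum_{j>i}(t\mu_j+\frac{t^2}2e^{ta}\bar\sigma_j^2)$ gives $\widehat{\mathbb E}[e^{\pm tS}]\le\exp(tm+\frac12e^{ta})$. As soon as $x\ge1$, $ta=\alpha s/(x\bar s)\le\alpha$, and $tm\le m/s=o(x)$. Let $p\ge2$ be an integer. From $|w|^p\le p!\,e^{|w|}\le p!(e^w+e^{-w})$ with $w=tS$,
$$\widehat{\mathbb E}[|S|^p]\le2\,p!\,\bar s^{\,p}\exp\big(m/s+\tfrac12e^\alpha\big)\le\bar s^{\,p}e^{o(x^2)}.$$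
Now $Y^p\le2^p\big(1+(2\lambda)^p|S|^p\big)$, $\lambda\bar s=Kx\bar s/s$ and $\bar s/s\ge1$, so
$$\widehat{\mathbb E}[Y^p]\le2^p\Big(\frac{\bar s}s\Big)^p\big(1+(2Kx)^pe^{o(x^2)}\big)=\Big(\frac{\bar s}s\Big)^pe^{o(x^2)} .$$
Taking $p$-th roots and using $\ln(\bar s/s)=\frac12\ln(\bar s^2/s^2)$,
$$\limsup_nx_n^{-2}\ln\big(\widehat{\mathbb E}[Y^p]\big)^{1/p}\le\frac R2.\tag{10}$$

**Step 5: conclusion.** It remains to pass from $\eta(S)Y$ to the capacity. Let $p'=p/(p-1)$. Since $\eta(S)\in\mathscr H$ and $\eta(S)\le I_{\{S\ge\ell\}}$, (2) gives $\mathcal V(S\ge\ell)\ge\widehat{\mathcal E}[\eta(S)]\ge\widehat{\mathcal E}[\eta(S)^{p'}]$; the last inequality holds because $0\le\eta\le1$ and $p'\ge1$. By Lemma 2 with $w(y)=1+2\lambda|y|$,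
$$\ln\mathcal V(S\ge\ell)\ge p'\Big(\ln\widehat{\mathcal E}[\eta(S)Y]-\ln\big(\widehat{\mathbb E}[Y^p]\big)^{1/p}\Big).$$
By (9) and (10), since $R<\infty$,
$$\liminf_nx_n^{-2}\ln\mathcal V(S\ge\ell)\ge-\frac p{p-1}\Big(D+\frac R2\Big)\qquad\text{for every integer }p\ge2.$$
Let $p\to\infty$. Finally $(1+2\varepsilon)^2\le(1+\gamma)^{1/2}$ and $\theta^{-2}\le(1+\gamma)^{1/2}$ give $D\le\frac{z^2}2(1+\gamma)$. Since $R\ge0$ always, $\ln(\overline s_n^2/\underline s_n^2)=o(x_n^2)$ means $R=0$, and this is the "in particular" of the theorem. $\blacksquare$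

## 8. Exact exponents: proof of Corollary D

**Step 1: every $\alpha$ is allowed.** In case 1 by assumption, and in case 2 because $|X_{n,i}|\le1$ and $\underline s_n/x_n\to\infty$, the following holds: for every $\alpha>0$ we have $|X_{n,i}|\le\alpha\underline s_n/x_n$ for all $i$ once $n$ is large. Discarding finitely many rows does not affect the limits. So Theorems B and C may be used with any $\alpha>0$.

**Step 2: lower bounds.** Fix $z>0$ and $\gamma>0$, and apply Theorem B with some $\alpha\le\pi(\gamma)/z$. It gives $\liminf\ge-\frac{z^2}2(1+\gamma)-\frac R2$. This choice of $\alpha$ is possible because $\pi(\gamma)$ depends on nothing but $\gamma$. Let $\gamma\to0$: $\liminf\ge-\frac{z^2+R}2$.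

**Step 3: upper bounds.** In case 1, $R=0$, and Theorem C with $\alpha\to0$ gives $\limsup\le-\frac{z^2}2$. In case 2, Theorem A gives $\limsup\le-\frac{z^2+R}2$. So both limits exist and have the stated values.

**Step 4: sharpness.** Suppose Theorem B held with $-cR$ in place of $-\frac R2$ for some $c<\frac12$. For the array of Theorem A with $\alpha=1$ and a finite $R>0$ it would give $-\frac{z^2}2(1+\gamma)-cR\le-\frac{z^2+R}2$, that is, $(\frac12-c)R\le\frac{\gamma z^2}2$, for all $0<z\le\pi(\gamma)$. This is false for small $z$. Likewise, for any $\rho>0$ the array of Theorem A with $R=\rho$ satisfies $R\le\rho$ and violates the conclusion of the Problem for every $\gamma>0$ and every candidate $\pi(\gamma)$. $\blacksquare$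

**Remark (adaptivity is essential).** In the array of Theorem A with $R<\infty$, suppose the adversary is confined to the single law $L_{q_n}$ in row $n$. Then $\widehat{\mathbb E}$ is linear, $\overline s_n=\underline s_n=\sqrt{k_nq_n}$, the new value of $R$ is $0$, and $|X_{n,i}|\le1=o(\underline s_n/x_n)$. Case 1 gives the exponent $-\frac{z^2}2$. The additional $-\frac R2$ is thus produced entirely by the switch to $L_1$ above the level.
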